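# Testing $\mathcal Bu$ along its polar vector: absolute continuity of $\mathcal Bu$ on the jump set

## One cut-off, tested along the polar vector

We start with a vector measure, a cut-off function, and one number that can be read in two ways.

**Setting.** Let $\Omega\subset\mathbb R^n$ be open, $n\ge2$, let $V,W$ be finite-dimensional real inner product spaces, and let
$$\mathcal B[D]=\sum_{j=1}^nB_j\,\partial_j,\qquad B_j\in\mathrm{Lin}(V,W),\qquad \mathbb B(\xi)=\sum_{j=1}^n\xi_jB_j,\qquad \beta:=\max_{|\xi|=1}\|\mathbb B(\xi)\| .$$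
So $\mathcal B[D]$ is a first-order, homogeneous, constant-coefficient operator, $\mathbb B$ is its principal symbol, and $|\mathbb B(\xi)v|\le\beta|\xi||v|$. Let $u\in \mathrm L^1_{\rm loc}(\Omega;V)$ be such that the distribution $\mathcal Bu$ is a $W$-valued, locally finite Radon measure $\mu$ on $\Omega$. By the definition of the distributional derivative this means
$$\int\varphi\,d\mu=-\int\mathbb B(\nabla\varphi)\,u\,dy\qquad\text{for all }\varphi\in C_c^\infty(\Omega). \tag{1}$$
We write $B_r(x)$ and $\bar B_r(x)$ for open and closed balls, $\omega_m$ for the volume of the unit ball of $\mathbb R^m$, and $\operatorname{dist}(x,\partial\Omega)=\infty$ if $\Omega=\mathbb R^n$.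

**The polar vector.** Write $\mu=P|\mu|$ with $P:\Omega\to W$ Borel and $|P|=1$ $|\mu|$-a.e. The Besicovitch differentiation theorem says that, for a Radon measure on $\Omega$, almost every point is a Lebesgue point (over closed balls) of a given locally integrable function. Apply it to $P$ and $|\mu|$. Also, $|\mu|$-a.e. point lies in the support of $|\mu|$. Hence $|\mu|$-a.e. $x\in\Omega$ belongs to the set $G$ of points for which $|P(x)|=1$, $|\mu|(\bar B_r(x))>0$ for all small $r>0$, and
$$\varepsilon_x(r):=\frac1{|\mu|(\bar B_r(x))}\int_{\bar B_r(x)}|P(y)-P(x)|\,d|\mu|(y)\longrightarrow0\quad(r\to0). \tag{2}$$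
For example, if $\mu=w\,\mathcal H^{n-1}\llcorner H$ with $H$ a hyperplane and $w\ne0$ constant, then $P=w/|w|$ on $H$, and every point of $H$ lies in $G$ with $\varepsilon_x\equiv0$.

**The cut-off.** Fix $\eta\in C_c^\infty(B_2(0))$ with $0\le\eta\le1$, $\eta=1$ on $\bar B_1(0)$ and $|\nabla\eta|\le2$. (Take the radial function equal to $1$ for $|y|\le1.1$, to $0$ for $|y|\ge1.9$ and affine in $|y|$ in between, whose slope has size $1.25$, and mollify it at scale $0.05$.) For $2r<\operatorname{dist}(x,\partial\Omega)$ put $\eta_r(y)=\eta((y-x)/r)$. The object on which everything turns is the number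
$$P(x)\cdot\int\eta_r\,d\mu,\qquad x\in G .$$

We compare two quantities, a density of the measure and an oscillation of the function: for $r<\operatorname{dist}(x,\partial\Omega)$,
$$\Theta(x,r)=\frac{|\mu|(\bar B_r(x))}{r^{n-1}},\qquad \mathrm{osc}(x,r)=\inf_{c\in V}r^{-n}\int_{B_r(x)}|u-c|\,dy .$$

**First reading: through $u$.** This step bounds the number from above by the oscillation. Since $\int\partial_j\eta_r\,dy=0$ for each $j$, any constant $c\in V$ may be subtracted from $u$ in (1). As $|\nabla\eta_r|\le2/r$ and $\eta_r$ is supported in $B_{2r}(x)$,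
$$\Big|\int\eta_r\,d\mu\Big|=\Big|\int\mathbb B(\nabla\eta_r)(u-c)\,dy\Big|\le\frac{2\beta}r\int_{B_{2r}(x)}|u-c|\,dy .$$
The infimum over $c$ of the last integral is $(2r)^n\,\mathrm{osc}(x,2r)$. Hence
$$r^{1-n}\Big|\int\eta_r\,d\mu\Big|\le2^{n+1}\beta\,\mathrm{osc}(x,2r). \tag{3}$$
Here $x$ is arbitrary.

**Second reading: through $|\mu|$.** This step bounds the number from below by the mass of a ball, up to a small error, and it needs $x\in G$. For $|\mu|$-a.e. $y$,
$$P(x)\cdot P(y)=1-P(x)\cdot(P(x)-P(y))\ge1-|P(y)-P(x)| .$$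
Multiply by $\eta_r(y)$ and integrate against $|\mu|$, using $1_{\bar B_r(x)}\le\eta_r\le1_{\bar B_{2r}(x)}$:
$$\Big|\int\eta_r\,d\mu\Big|\ge P(x)\cdot\int\eta_r\,d\mu\ge\int\eta_r\,d|\mu|-\int_{\bar B_{2r}(x)}|P-P(x)|\,d|\mu|\ge|\mu|(\bar B_r(x))-\varepsilon_x(2r)\,|\mu|(\bar B_{2r}(x)). \tag{4}$$

**The recursion.** Divide (4) by $r^{n-1}$, note $|\mu|(\bar B_{2r}(x))\,r^{1-n}=2^{n-1}\Theta(x,2r)$, and insert (3). For every $x\in G$ and all small $r$ with $2r<\operatorname{dist}(x,\partial\Omega)$,
$$\Theta(x,r)\le2^{n+1}\beta\,\mathrm{osc}(x,2r)+2^{n-1}\varepsilon_x(2r)\,\Theta(x,2r). \tag{5}$$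
The density at scale $r$ is controlled by the oscillation of $u$ plus a small multiple of the density at scale $2r$. The use of this is to bound the $(n-1)$-dimensional density of $|\mathcal Bu|$ wherever $u$ has bounded oscillation, in particular where $u$ jumps.

## Elliptic operators, jump points, and $|\mathcal Bu\llcorner J_u|\ll\mathcal H^{n-1}$

**Definition (ellipticity).** $\mathcal B[D]$ is *elliptic* if $\mathbb B(\xi):V\to W$ is injective for every $\xi\in\mathbb R^n\setminus\{0\}$. It is *$\mathbb C$-elliptic* if $\mathbb B(\xi):V+iV\to W+iW$ is injective for every $\xi\in\mathbb C^n\setminus\{0\}$.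

Three examples. The gradient ($V=\mathbb R$, $W=\mathbb R^n$, $\mathbb B(\xi)v=v\xi$) is $\mathbb C$-elliptic. The divergence ($V=\mathbb R^n$, $W=\mathbb R$, $\mathbb B(\xi)v=\xi\cdot v$) is not elliptic, since $n\ge 2$ leaves a nonzero $v\perp\xi$. Between the two is $\partial_{\bar z}=\frac12(\partial_1+i\partial_2)$ on $\mathbb R^2$, with $V=W=\mathbb C\cong\mathbb R^2$. Its symbol is multiplication by $\frac12(\xi_1+i\xi_2)$, that is, the real matrix
$$\frac12\begin{pmatrix}\xi_1&-\xi_2\\ \xi_2&\xi_1\end{pmatrix},\qquad\text{with determinant }\tfrac14(\xi_1^2+\xi_2^2).$$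
The determinant is nonzero for real $\xi\neq0$ and vanishes at $\xi=(1,i)$, so this operator is elliptic but not $\mathbb C$-elliptic.

**Definition (the space).** $\mathrm{BV}^{\mathcal B}(\Omega)$ is the space of $u\in \mathrm L^1(\Omega;V)$ whose distributional $\mathcal Bu$ is a finite $W$-valued Radon measure on $\Omega$.

**Definition (jump point).** For $u\in \mathrm L^1_{\rm loc}(\Omega;V)$, a point $x\in\Omega$ belongs to $J_u$ if there are $a\ne b$ in $V$ and $\nu\in S^{n-1}$ such that, with $B_r^\pm(x,\nu)=\{y\in B_r(x):\pm(y-x)\cdot\nu>0\}$,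
$$\lim_{r\to0}\frac1{|B_r^+(x,\nu)|}\int_{B_r^+(x,\nu)}|u-a|\,dy=0\quad\text{and}\quad\lim_{r\to0}\frac1{|B_r^-(x,\nu)|}\int_{B_r^-(x,\nu)}|u-b|\,dy=0 .$$
We write $(u^+(x),u^-(x),\nu_u(x))=(a,b,\nu)$. The triple is unique up to $(a,b,\nu)\mapsto(b,a,-\nu)$, and this exchange does not change $\mathbb B(\nu_u)(u^+-u^-)$.

The set $J_u$ is Borel and the triple can be chosen Borel on it (Ambrosio–Fusco–Pallara, *Functions of Bounded Variation and Free Discontinuity Problems*, Prop. 3.69; cited below as [AFP]).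

**Hausdorff measure and rectifiability.** Recall
$$\mathcal H^{n-1}(A)=\lim_{\delta\to0}\mathcal H^{n-1}_\delta(A),\qquad \mathcal H^{n-1}_\delta(A)=\inf\Big\{\sum_i\omega_{n-1}\Big(\frac{\operatorname{diam}C_i}2\Big)^{n-1}:A\subset\bigcup_iC_i,\ \operatorname{diam}C_i<\delta\Big\}.$$
A set is *countably $\mathcal H^{n-1}$-rectifiable* if, up to an $\mathcal H^{n-1}$-null set, it is covered by countably many $C^1$ hypersurfaces (see Federer, *Geometric Measure Theory*, 3.2.29). For a Borel set $E$, $\mu\llcorner E$ is the measure $A\mapsto\mu(A\cap E)$, and $|\mu\llcorner E|=|\mu|\llcorner E$.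

Two known results are quoted with the problem. If $\mathcal B[D]$ is elliptic, then $J_u$ is countably $\mathcal H^{n-1}$-rectifiable for every $u\in\mathrm{BV}^{\mathcal B}(\Omega)$. If $\mathcal B[D]$ is $\mathbb C$-elliptic, then moreover $\mathcal Bu\llcorner J_u=\mathbb B(\nu_u)(u^+-u^-)\,\mathcal H^{n-1}\llcorner J_u$, so in particular $|\mathcal Bu\llcorner J_u|\ll\mathcal H^{n-1}$. The paper of Adolfo Arroyo-Rabasa and Anna Skorobogatova, "A look into some of the fine properties of functions with bounded $\mathscr A$-variation" (arXiv:1911.08474, 2019), is the source of this question: *does $|\mathcal Bu\llcorner J_u|\ll\mathcal H^{n-1}$ hold for all $u\in\mathrm{BV}^{\mathcal B}(\Omega)$ when $\mathcal B[D]$ is merely elliptic?* In words: can $\mathcal Bu$ put mass on a part of the jump set that is too small to have any $(n-1)$-dimensional area?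

The answer is that it cannot: the absolute continuity always holds, and the proof does not use ellipticity at all.

## Three measures computed by hand

**A half-space.** Let $u=v\,1_{\{x\cdot\xi>0\}}$ with $|\xi|=1$ and $v\neq 0$. By the divergence theorem, $\int_{\{y\cdot\xi>0\}}\partial_j\varphi\,dy=-\xi_j\int_{\xi^\perp}\varphi\,d\mathcal H^{n-1}$, so (1) gives $\mathcal Bu=\mathbb B(\xi)v\,\mathcal H^{n-1}\llcorner\xi^\perp$. At $x=0$ we get $\Theta(0,r)=\omega_{n-1}|\mathbb B(\xi)v|$. Moreover $r^{-n}\int_{B_r}|u-c|=\frac{\omega_n}2(|v-c|+|c|)\ge\frac{\omega_n}2|v|$, with equality at $c=v/2$, so $\mathrm{osc}(0,r)=\frac{\omega_n}2|v|$. Both quantities are constant in $r$.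

**A point mass under an elliptic operator.** Let $n=2$, $\mathcal B[D]=\partial_{\bar z}$, and $u(z)=1/z$ on the unit disc, so $u\in \mathrm L^1$. In polar coordinates $z=\rho e^{i\theta}$ one has $\partial_{\bar z}=\frac{e^{i\theta}}2(\partial_\rho+\frac i\rho\partial_\theta)$. Hence, for $\varphi\in C_c^\infty$ of the disc,
$$\int\frac1z\,\partial_{\bar z}\varphi\,dy=\lim_{\epsilon\to0}\frac12\int_\epsilon^1\!\int_0^{2\pi}\Big(\partial_\rho\varphi+\frac i\rho\,\partial_\theta\varphi\Big)d\theta\,d\rho=-\pi\varphi(0),$$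
because the $\theta$-derivative integrates to $0$ on each circle. By (1), $\mathcal Bu=\pi\delta_0$. This measure charges the $\mathcal H^1$-null set $\{0\}$, so for elliptic operators $|\mathcal Bu|\ll\mathcal H^{n-1}$ is false in general, and the restriction to $J_u$ matters.

What happens to the oscillation at $0$? Since $u(rz)=r^{-1}u(z)$, we have $\mathrm{osc}(0,r)=r^{-1}\mathrm{osc}(0,1)$. Replacing $z$ by $-z$ shows $\int_{B_1}|u-c|=\int_{B_1}|u+c|$, and $\frac12(|u-c|+|u+c|)\ge|u|$, so the best constant is $c=0$ and $\mathrm{osc}(0,1)=\int_{B_1}|z|^{-1}\,dy=2\pi$. Thus $\mathrm{osc}(0,r)=2\pi/r$ and $\Theta(0,r)=\pi/r$ blow up together, as (5) requires: with $\varepsilon_0\equiv0$ and $\beta=\frac12$ it reads $\pi/r\le 4\cdot\pi/r$.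

**A measure with a sign.** Suppose $W=\mathbb R$ and $\mu\ge0$, for instance $\operatorname{div}u\ge0$. Then $\int\eta_r\,d\mu\ge\mu(\bar B_r(x))$, and (3) gives at *every* $x$
$$\Theta(x,r)\le2^{n+1}\beta\,\mathrm{osc}(x,2r).$$
No cancellation is possible, so the density is at once controlled by the oscillation. The recursion (5) expresses that, near a point of $G$, a general vector measure behaves like a positive one in the direction $P(x)$.

## Blow-up at a jump point and the cancellation it does not see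

The natural first attempt is to zoom in at a jump point, where the limit of $u$ is known exactly.

**Lemma A (blow-up).** Let $x\in J_u$ with triple $(a,b,\nu)$ and let $\varphi\in C_c^\infty(\mathbb R^n)$. Then
$$\lim_{r\to0}r^{1-n}\int\varphi\Big(\frac{y-x}r\Big)d\mu(y)=\mathbb B(\nu)(a-b)\int_{\nu^\perp}\varphi\,d\mathcal H^{n-1}. \tag{6}$$

*Proof.* Let $\operatorname{supp}\varphi\subset B_\varrho(0)$ and $r\varrho<\operatorname{dist}(x,\partial\Omega)$. By (1) and the substitution $y=x+rz$,
$$r^{1-n}\int\varphi\Big(\frac{y-x}r\Big)d\mu(y)=-r^{1-n}\int\frac1r\,\mathbb B\Big(\nabla\varphi\Big(\frac{y-x}r\Big)\Big)u(y)\,dy=-\int\mathbb B(\nabla\varphi(z))\,u(x+rz)\,dz .$$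
The definition of a jump point, at radius $r\varrho$, says that $u(x+r\,\cdot)\to a1_{\{z\cdot\nu>0\}}+b1_{\{z\cdot\nu<0\}}$ in $\mathrm L^1(B_\varrho(0))$. Since $\nabla\varphi$ is bounded, the integral converges to the one with $u(x+r\,\cdot)$ replaced by this limit. Finally $\int_{\{\pm z\cdot\nu>0\}}\partial_j\varphi\,dz=\mp\nu_j\int_{\nu^\perp}\varphi\,d\mathcal H^{n-1}$, so the limit is $(\mathbb B(\nu)a-\mathbb B(\nu)b)\int_{\nu^\perp}\varphi\,d\mathcal H^{n-1}$. $\square$

If (6) implied $|\mu|(\bar B_r(x))\le C_xr^{n-1}$ at each jump point, a covering argument (Lemma B below) would finish the proof. But (6) bounds $\big|\int\varphi\,d\mu\big|$, where the vector measure may cancel, and says nothing about $\int\varphi\,d|\mu|$. Rectifiability of $J_u$ does not help either: it ignores $\mathcal H^{n-1}$-null sets, and those are exactly the sets in question.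

The gap is real: there are jump points with infinite density.

**Example.** Let $n=2$, $\mathcal B[D]=\nabla$, $V=\mathbb R$, $\Omega=B_1(0)$, and
$$w(x)=1_{\{x_1>0\}}+f(|x|),\qquad f(s)=\sqrt s\,\sin(1/s).$$
Since $f(s)\to0$ as $s\to0$, the origin is a jump point with triple $(1,0,e_1)$. We have
$$f'(s)=\tfrac12s^{-1/2}\sin(1/s)-s^{-3/2}\cos(1/s),$$
so $s|f'(s)|\le\frac12s^{1/2}+s^{-1/2}$ is integrable on $(0,1)$. Integrating by parts off $B_\epsilon(0)$ produces a boundary term of size at most $2\pi\epsilon\cdot\sqrt\epsilon\cdot\max|\varphi|\to0$, so the distributional gradient of $f(|x|)$ is the pointwise one, and $w\in\mathrm{BV}^{\nabla}(\Omega)$.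

Now we bound the mass near $0$ from below. The part of $\nabla w$ on the line $\{x_1=0\}$ and the absolutely continuous part are mutually singular, so
$$|\nabla w|(\bar B_r(0))\ge2\pi\int_0^rs|f'(s)|\,ds\ge2\pi\Big(\int_0^rs^{-1/2}|\cos(1/s)|\,ds-\tfrac13r^{3/2}\Big).$$
With $t=1/s$, $T=1/r$ and $|\cos t|\ge\cos^2t=\frac12(1+\cos2t)$,
$$\int_0^rs^{-1/2}|\cos(1/s)|\,ds=\int_T^\infty t^{-3/2}|\cos t|\,dt\ge T^{-1/2}+\frac12\int_T^\infty t^{-3/2}\cos2t\,dt .$$
One integration by parts gives $\big|\int_T^\infty t^{-3/2}\cos2t\,dt\big|\le\frac12T^{-3/2}+\frac34\int_T^\infty t^{-5/2}dt=T^{-3/2}$. Hence $|\nabla w|(\bar B_r(0))\ge2\pi(\sqrt r-\frac12r^{3/2}-\frac13r^{3/2})\ge2\pi(\sqrt r-r^{3/2})\ge\pi\sqrt r$ for $r\le\frac12$, and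
$$\Theta(0,r)\ge\pi r^{-1/2}\longrightarrow\infty .$$

So no argument at a single jump point can bound the density: we must discard a $|\mu|$-null set of points. The discarded set is the complement of $G$. In the example the polar of the absolutely continuous part of $\nabla w$ is $\pm x/|x|$ with a sign that oscillates as $|x|\to0$. At points of $G$ this cannot happen, and there testing $\mu$ in the direction $P(x)$ sees almost all of $|\mu|$.

## Density bounded by oscillation: the statements

Put
$$\Theta^*(x)=\limsup_{r\to0}\Theta(x,r),\qquad\mathrm{osc}^*(x)=\limsup_{r\to0}\mathrm{osc}(x,r).$$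
In Theorem 1 and Theorem 2(i), $\mathcal B[D]$ is **any** operator as in the setting, elliptic or not. Everywhere it suffices that $u\in \mathrm L^1_{\rm loc}(\Omega;V)$ and that $\mu=\mathcal Bu$ is a locally finite Radon measure.

**Theorem 1.**
1. For $|\mathcal Bu|$-a.e. $x\in\Omega$: $\ \Theta^*(x)\le2^{n+1}\beta\,\mathrm{osc}^*(x)$.
2. $|\mathcal Bu|(E)=0$ for every Borel set $E\subset\{\mathrm{osc}^*<\infty\}$ with $\mathcal H^{n-1}(E)=0$.
3. $|\mathcal Bu|(E)=0$ for every Borel set $E\subset\{\mathrm{osc}^*=0\}$ which is $\sigma$-finite for $\mathcal H^{n-1}$.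
4. In particular, since $J_u\subset\{\mathrm{osc}^*<\infty\}$, $\ |\mathcal Bu\llcorner J_u|\ll\mathcal H^{n-1}$.

**Theorem 2.**

(i) If $\mathcal B[D]$ is elliptic, then for all $u\in\mathrm{BV}^{\mathcal B}(\Omega)$
$$\mathcal Bu\llcorner J_u=\mathbb B(\nu_u)(u^+-u^-)\,\mathcal H^{n-1}\llcorner J_u,\qquad\int_{J_u}|\mathbb B(\nu_u)(u^+-u^-)|\,d\mathcal H^{n-1}\le|\mathcal Bu|(\Omega). \tag{7}$$
So $\mathbb C$-ellipticity is not needed for the jump formula. The same holds for arbitrary $\mathcal B[D]$, using Del Nin's theorem that $J_u$ is countably $\mathcal H^{n-1}$-rectifiable for every $u\in \mathrm L^1_{\rm loc}$ (G. Del Nin, *Rectifiability of the jump set of locally integrable functions*, Ann. Sc. Norm. Super. Pisa Cl. Sci. (5) **22** (2021)).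

(ii) Fix $\mathcal B[D]$. The reverse relation $\mathcal H^{n-1}\llcorner J_u\ll|\mathcal Bu\llcorner J_u|$ holds for all open $\Omega$ and all $u\in\mathrm{BV}^{\mathcal B}(\Omega)$ if and only if $\mathcal B[D]$ is elliptic.

(iii) The condition $\mathrm{osc}^*<\infty$ in Theorem 1.2 cannot be dropped, even for elliptic operators.

## Iterating the recursion down the dyadic scales

**Proof of Theorem 1.1.** The purpose is to remove the term $\Theta(x,2r)$ from (5). It cannot simply be absorbed on the left, because we do not know beforehand that $\Theta^*(x)<\infty$. Instead we iterate (5) from the small scale $r$ up to a fixed scale: the accumulated factor then kills the only unknown quantity.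

If $\beta=0$ then $\mu=0$ and the statement is empty, so let $\beta>0$. Fix $x\in G$; recall that $G$ has full $|\mu|$-measure. If $\mathrm{osc}^*(x)=\infty$ there is nothing to prove, so let $\mathrm{osc}^*(x)<\infty$.

**Step 1: fix the scales.** Let $\delta\in(0,\frac12]$. Choose $R<\operatorname{dist}(x,\partial\Omega)$ so small that $|\mu|(\bar B_s(x))>0$ and $2^{n-1}\varepsilon_x(s)\le\delta$ for $0<s\le R$, and
$$M_R:=2^{n+1}\beta\sup_{0<s\le R}\mathrm{osc}(x,s)<\infty .$$
The first condition is possible by (2), the second because $\mathrm{osc}^*(x)<\infty$. For $s\le R/2$, (5) becomes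
$$\Theta(x,s)\le M_R+\delta\,\Theta(x,2s). \tag{8}$$

**Step 2: iterate.** For $r\le R/2$ let $k\ge1$ be the integer with $R/2<2^kr\le R$. Apply (8) at $s=r,2r,\dots,2^{k-1}r$; all of these are at most $R/2$. This gives
$$\Theta(x,r)\le M_R(1+\delta+\dots+\delta^{k-1})+\delta^k\,\Theta(x,2^kr)\le\frac{M_R}{1-\delta}+\delta^k\,\frac{|\mu|(\bar B_R(x))}{(R/2)^{n-1}} ,$$
where we used $\bar B_{2^kr}(x)\subset\bar B_R(x)$ and $2^kr>R/2$.

**Step 3: pass to the limit.** With $R,\delta$ fixed, $r\to0$ forces $k\to\infty$, and $|\mu|(\bar B_R(x))<\infty$, so the last term vanishes and $\Theta^*(x)\le M_R/(1-\delta)$. Now let $R\to0$ with $\delta$ fixed: $M_R\to2^{n+1}\beta\,\mathrm{osc}^*(x)$. Finally let $\delta\to0$. This gives $\Theta^*(x)\le2^{n+1}\beta\,\mathrm{osc}^*(x)$. $\square$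

At the origin of the example $w$ above, $\mathrm{osc}^*(0)<\infty=\Theta^*(0)$. The proof just given therefore shows $0\notin G$ there.

## From densities to null sets

A bound on $\Theta^*$ must now be turned into a bound of $|\mu|$ by $\mathcal H^{n-1}$. We use the outer measure $|\mu|^*(A)=\inf\{|\mu|(B):B\supset A\text{ Borel}\}$, so that no measurability of $\Theta^*$ has to be checked.

**Lemma B (density lemma).** If $A\subset\Omega$ and $\Theta^*(x)<t$ for all $x\in A$, then
$$|\mu|^*(A)\le\frac{2^{n-1}}{\omega_{n-1}}\,t\,\mathcal H^{n-1}(A).$$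

*Proof.* **Step 1: make the bound uniform.** For $\delta>0$ let
$$A_\delta=\{x\in A:\operatorname{dist}(x,\partial\Omega)>\delta,\ |\mu|(\bar B_r(x))\le t\,r^{n-1}\ \text{for all }0<r<\delta\}.$$
Since $\Theta^*<t$ on $A$, the sets $A_\delta$ increase to $A$ as $\delta\downarrow0$. The outer measure $|\mu|^*$ is continuous along increasing sequences $A_k\uparrow A$. To see this, take Borel sets $D_k\supset A_k$ with $|\mu|(D_k)=|\mu|^*(A_k)$ and put $D_k'=\bigcap_{j\ge k}D_j$. Then $A_k\subset D_k'\subset D_k$ and $D_k'$ increases, so $|\mu|^*(A)\le|\mu|(\bigcup_k D_k')=\lim_k|\mu|(D_k')=\lim_k|\mu|^*(A_k)$; the opposite inequality is monotonicity. So it suffices to bound $|\mu|^*(A_\delta)$.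

**Step 2: cover.** Cover $A_\delta$ by countably many sets $C_i$ with $d_i:=\operatorname{diam}C_i<\delta$, and discard those that do not meet $A_\delta$. Each remaining $C_i$ contains some $x_i\in A_\delta$, so $C_i\subset\bar B_{d_i}(x_i)\subset\Omega$ and $|\mu|^*(C_i)\le t\,d_i^{\,n-1}$. If $d_i=0$ this still holds: $C_i=\{x_i\}$ and $|\mu|(\{x_i\})\le\lim_{r\to0}t\,r^{n-1}=0$, since $n\ge2$. Hence
$$|\mu|^*(A_\delta)\le t\sum_id_i^{\,n-1}=\frac{2^{n-1}t}{\omega_{n-1}}\sum_i\omega_{n-1}\Big(\frac{d_i}2\Big)^{n-1}.$$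
The infimum over all such covers gives $|\mu|^*(A_\delta)\le\frac{2^{n-1}t}{\omega_{n-1}}\mathcal H^{n-1}_\delta(A_\delta)\le\frac{2^{n-1}t}{\omega_{n-1}}\mathcal H^{n-1}(A)$. $\square$

**Proof of Theorem 1.2.** Let $E\subset\{\mathrm{osc}^*<\infty\}$ be Borel with $\mathcal H^{n-1}(E)=0$. By Theorem 1.1, $\Theta^*<\infty$ at $|\mu|$-a.e. point of $E$. So, up to a $|\mu|$-null set, $E$ is the union of the sets $E_k=\{x\in E:\Theta^*(x)<k\}$, $k\in\mathbb N$. Lemma B with $t=k$ gives $|\mu|^*(E_k)\le\frac{2^{n-1}}{\omega_{n-1}}\,k\cdot0=0$. Hence $|\mu|(E)=0$. $\square$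

**Proof of Theorem 1.3.** Let $E\subset\{\mathrm{osc}^*=0\}$ be Borel and $\sigma$-finite for $\mathcal H^{n-1}$. Since $\mathcal H^{n-1}$ is Borel regular, $E$ is a countable union of Borel sets of finite $\mathcal H^{n-1}$-measure, so we may assume $\mathcal H^{n-1}(E)<\infty$. By Theorem 1.1, $\Theta^*=0$ at $|\mu|$-a.e. point of $E$. Lemma B, applied to $\{x\in E:\Theta^*(x)=0\}$, gives $|\mu|(E)\le\frac{2^{n-1}}{\omega_{n-1}}\,t\,\mathcal H^{n-1}(E)$ for every $t>0$, so $|\mu|(E)=0$. $\square$

**Proof of Theorem 1.4.** **Step 1: jump points have finite oscillation.** Let $x\in J_u$ with triple $(a,b,\nu)$ and use $c=\frac{a+b}2$ as a competitor. On $B_r^+(x,\nu)$ we have $|u-c|\le|u-a|+\frac12|a-b|$, and on $B_r^-(x,\nu)$ we have $|u-c|\le|u-b|+\frac12|a-b|$. Since $|B_r(x)|=\omega_nr^n$,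
$$\mathrm{osc}(x,r)\le r^{-n}\int_{B_r^+(x,\nu)}|u-a|\,dy+r^{-n}\int_{B_r^-(x,\nu)}|u-b|\,dy+\frac{\omega_n}2|a-b| .$$
The two integrals tend to $0$ because $|B_r^\pm(x,\nu)|=\frac12\omega_nr^n$. Hence $\mathrm{osc}^*(x)\le\frac{\omega_n}2|a-b|<\infty$.

**Step 2: apply part 2.** If $N\subset\Omega$ is Borel with $\mathcal H^{n-1}(N)=0$, then $E=N\cap J_u$ is a Borel subset of $\{\mathrm{osc}^*<\infty\}$ with $\mathcal H^{n-1}(E)=0$, so $|\mu\llcorner J_u|(N)=|\mu|(N\cap J_u)=0$. A general $\mathcal H^{n-1}$-null set lies in a Borel $\mathcal H^{n-1}$-null set. $\square$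

This answers the question: $|\mathcal Bu\llcorner J_u|\ll\mathcal H^{n-1}$ for every elliptic $\mathcal B[D]$ and every $u\in\mathrm{BV}^{\mathcal B}(\Omega)$.

## The jump formula, read off on tangent planes

With absolute continuity in hand, $\mu\llcorner J_u$ has a density with respect to $\mathcal H^{n-1}$, and Lemma A can now identify it. One more covering fact is needed. It says that a measure which does not charge $A$ has zero $(n-1)$-density at $\mathcal H^{n-1}$-almost all points of $A$ (see [AFP, Thm. 2.56] or Federer 2.10.19(3)).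

**Lemma C.** Let $\lambda$ be a positive Radon measure on $\Omega$ and $A\subset\Omega$ a Borel set with $\lambda(A)=0$. Then $r^{1-n}\lambda(\bar B_r(x))\to0$ as $r\to0$ for $\mathcal H^{n-1}$-a.e. $x\in A$.

*Proof.* For $t>0$ let $S=\{x\in A:\limsup_{r\to0}r^{1-n}\lambda(\bar B_r(x))>t\}$. It suffices to show $\mathcal H^{n-1}(S)=0$ for each $t$. Let $\epsilon,\delta>0$. As $\lambda(A)=0$, outer regularity gives an open $U$ with $S\subset U\subset\Omega$ and $\lambda(U)<\epsilon$. Each $x\in S$ is the center of a ball $\bar B_r(x)\subset U$ with $r<\delta$ and $\lambda(\bar B_r(x))>t\,r^{n-1}$. By Vitali's $5r$-covering lemma there are countably many disjoint balls $\bar B_{r_i}(x_i)$ among these with $S\subset\bigcup_i\bar B_{5r_i}(x_i)$. Hence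
$$\mathcal H^{n-1}_{11\delta}(S)\le\sum_i\omega_{n-1}(5r_i)^{n-1}\le\frac{5^{n-1}\omega_{n-1}}t\sum_i\lambda(\bar B_{r_i}(x_i))\le\frac{5^{n-1}\omega_{n-1}}t\,\epsilon .$$
Let $\epsilon\to0$, then $\delta\to0$. $\square$

**Proof of Theorem 2(i).** Put $J=J_u$.

**Step 1: cover $J$ by good surfaces.** By the quoted known result, or by Del Nin's theorem if $\mathcal B[D]$ is not elliptic, $J$ is countably $\mathcal H^{n-1}$-rectifiable. (If only $u\in \mathrm L^1_{\rm loc}$ and $\mu$ is locally finite, apply this on countably many balls compactly contained in $\Omega$ and covering it.) So $\mathcal H^{n-1}$-almost all of $J$ is covered by countably many embedded $C^1$ hypersurfaces in $\Omega$ (Federer 3.2.29). Near each of its points, such a hypersurface is a $C^1$ graph over an open ball of the tangent hyperplane with Lipschitz constant at most $1$. Countably many of these pieces suffice, so we may take each $M_i\subset\Omega$ to be such a graph, with $\mathcal H^{n-1}(J\setminus\bigcup_iM_i)=0$. A graph $M=\{(y',f(y')):y'\in D\}$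 with $|\nabla f|\le1$ has area element $\sqrt{1+|\nabla f|^2}\le\sqrt2$. Hence $\mathcal H^{n-1}(M_i)<\infty$ and, since $M_i\cap\bar B_r(x)$ projects into a ball of radius $r$,
$$\mathcal H^{n-1}(M_i\cap\bar B_r(x))\le\sqrt2\,\omega_{n-1}r^{n-1}. \tag{9}$$
In particular $\mathcal H^{n-1}\llcorner J$ is $\sigma$-finite.

**Step 2: produce a density.** By Theorem 1.4, $|\mu|\llcorner J\ll\mathcal H^{n-1}\llcorner J$, and both measures are $\sigma$-finite. The Radon–Nikodym theorem gives a Borel $\theta\ge0$ on $J$ with $|\mu|\llcorner J=\theta\,\mathcal H^{n-1}\llcorner J$. With $g=\theta P$,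
$$\mu\llcorner J=g\,\mathcal H^{n-1}\llcorner J,\qquad\int_{J\cap A}|g|\,d\mathcal H^{n-1}=|\mu|(J\cap A)\quad\text{for Borel }A\subset\Omega ; \tag{10}$$
the second identity holds because $|P|=1$ $|\mu|$-a.e. In particular $\int_{J\cap K}|g|\,d\mathcal H^{n-1}<\infty$ for compact $K\subset\Omega$.

**Step 3: split $\mu$ along one surface.** Fix $i$, let $h=g1_J$ on $M_i$, and write
$$\mu=h\,\mathcal H^{n-1}\llcorner M_i+\rho_i,\qquad\rho_i=\mu\llcorner(\Omega\setminus(J\cap M_i)).$$
This is correct because $\mu\llcorner(J\cap M_i)=g\,\mathcal H^{n-1}\llcorner(J\cap M_i)$ by (10). We claim that for $\mathcal H^{n-1}$-a.e. $x\in J\cap M_i$ the following three facts hold.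

* $r^{1-n}|\rho_i|(\bar B_r(x))\to0$. This is Lemma C with $\lambda=|\rho_i|$ and $A=J\cap M_i$, since $|\rho_i|(J\cap M_i)=0$.
* $r^{1-n}\int_{M_i\cap\bar B_r(x)}|h-g(x)|\,d\mathcal H^{n-1}\to0$. By the Besicovitch differentiation theorem for the finite measure $\mathcal H^{n-1}\llcorner M_i$ and the locally integrable function $h$, the average of $|h-h(x)|$ over $M_i\cap\bar B_r(x)$ tends to $0$ for a.e. $x\in M_i$. By (9) we may replace division by $\mathcal H^{n-1}(M_i\cap\bar B_r(x))$ with division by $r^{n-1}$. For $x\in J$, $h(x)=g(x)$.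
* For every $\varphi\in C_c^\infty(\mathbb R^n)$, $r^{1-n}\int_{M_i}\varphi\big(\frac{y-x}r\big)d\mathcal H^{n-1}(y)\to\int_{T_xM_i}\varphi\,d\mathcal H^{n-1}$. This holds at every $x=(x',f(x'))\in M_i$. In graph coordinates, with $y'=x'+rz'$, the left-hand side is
$$\int_{(D-x')/r}\varphi\Big(z',\frac{f(x'+rz')-f(x')}r\Big)\sqrt{1+|\nabla f(x'+rz')|^2}\,dz' .$$
The integrand is bounded, vanishes for $|z'|$ large (independently of $r$), and converges pointwise because $f$ is $C^1$. Dominated convergence gives the limit $\int\varphi(z',\nabla f(x')\cdot z')\sqrt{1+|\nabla f(x')|^2}\,dz'$, which is $\int_{T_xM_i}\varphi\,d\mathcal H^{n-1}$.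

**Step 4: compute the blow-up a second time.** Let $x$ be such a point and $\operatorname{supp}\varphi\subset B_\varrho(0)$. Then
$$r^{1-n}\int\varphi\Big(\frac{y-x}r\Big)d\mu=g(x)\,r^{1-n}\int_{M_i}\varphi\Big(\frac{y-x}r\Big)d\mathcal H^{n-1}+e_1(r)+e_2(r),$$
$$|e_1(r)|\le\sup|\varphi|\;r^{1-n}\int_{M_i\cap\bar B_{\varrho r}(x)}|h-g(x)|\,d\mathcal H^{n-1},\qquad|e_2(r)|\le\sup|\varphi|\;r^{1-n}|\rho_i|(\bar B_{\varrho r}(x)).$$
By the first two facts, applied at radius $\varrho r$, the errors vanish in the limit. By the third fact the left-hand side converges to $g(x)\int_{T_xM_i}\varphi\,d\mathcal H^{n-1}$. Comparing with (6), and since $\varphi$ is arbitrary,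
$$g(x)\,\mathcal H^{n-1}\llcorner T_xM_i=\mathbb B(\nu_u(x))(u^+(x)-u^-(x))\,\mathcal H^{n-1}\llcorner\nu_u(x)^\perp . \tag{11}$$

**Step 5: compare the vectors.** If one of the two vectors in (11) is zero, that side is the zero measure, so the other vector is zero too. If both are nonzero, the supports of the two sides are the hyperplanes $T_xM_i$ and $\nu_u(x)^\perp$, so the hyperplanes agree, and then so do the vectors. In all cases $g(x)=\mathbb B(\nu_u(x))(u^+(x)-u^-(x))$. The sets $J\cap M_i$ cover $\mathcal H^{n-1}$-almost all of $J$, so this identity holds $\mathcal H^{n-1}$-a.e. on $J$. Inserting it in (10) gives the formula in (7), and (10) with $A=\Omega$ shows that the integral in (7) equals $|\mu|(J_u)\le|\mu|(\Omega)$. $\square$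

## Ellipticity as the exact condition for $\mathcal H^{n-1}\llcorner J_u\ll|\mathcal Bu\llcorner J_u|$

**Proof of Theorem 2(ii).** **Elliptic implies the reverse relation.** If $\mathcal B[D]$ is elliptic, then $\mathbb B(\nu_u)(u^+-u^-)\ne0$ at every point of $J_u$, because $\nu_u\ne0$ and $u^+\ne u^-$. By (7), $|\mathcal Bu\llcorner J_u|=|\mathbb B(\nu_u)(u^+-u^-)|\,\mathcal H^{n-1}\llcorner J_u$. This density is strictly positive on $J_u$, so a set that is null for $|\mathcal Bu\llcorner J_u|$ is null for $\mathcal H^{n-1}\llcorner J_u$.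

**The reverse relation implies elliptic.** Suppose $\mathcal B[D]$ is not elliptic. Pick $|\xi|=1$ and $v\in V\setminus\{0\}$ with $\mathbb B(\xi)v=0$, and let $\Omega=B_1(0)$, $u=v1_{\{x\cdot\xi>0\}}$. By the half-space computation, $\mathcal Bu=\mathbb B(\xi)v\,\mathcal H^{n-1}\llcorner(\xi^\perp\cap\Omega)=0$, so $u\in\mathrm{BV}^{\mathcal B}(\Omega)$. Every point of $\xi^\perp\cap\Omega$ is a jump point with triple $(v,0,\xi)$, and $u$ is locally constant elsewhere, so $J_u=\xi^\perp\cap\Omega$. This set has positive $\mathcal H^{n-1}$-measure, while $|\mathcal Bu\llcorner J_u|=0$. The reverse relation fails. $\square$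

**Proof of Theorem 2(iii).** Take the elliptic operator $\partial_{\bar z}$ and $u(z)=1/z$ on the unit disc. We computed $\mathcal Bu=\pi\delta_0$, so $|\mathcal Bu|(\{0\})=\pi>0$ although $\mathcal H^1(\{0\})=0$: the conclusion of Theorem 1.2 fails for $E=\{0\}$. This does not contradict Theorem 1, since $\mathrm{osc}(0,r)=2\pi/r\to\infty$, that is, $\mathrm{osc}^*(0)=\infty$. By Step 1 of the proof of Theorem 1.4, in particular $0\notin J_u$. Hence the condition $\mathrm{osc}^*<\infty$ in Theorem 1.2 cannot be removed, while on $J_u$ it always holds. $\square$
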